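\title{Reflexive simplices with a maximum likelihood degree drop}

\begin{abstract}
The lattice points of a lattice polytope define a projective toric variety, and the maximum likelihood (ML) degree of this variety is at most its degree. We show that, with the standard scaling, the inequality can be strict for reflexive simplices. For every $r\ge1$ we construct a reflexive simplex of dimension $r+3$ with degree $36r$ and ML degree at most $35r$; in dimension four the ML degree is exactly $35$. The drop is caused by a face, a tetrahedron whose eight lattice points are balanced by a sign character. We also show that every lattice simplex is a face of a reflexive simplex, and that no drop occurs for reflexive simplices of dimension at most two or for dilates of the unimodular simplex. Dimension three is not decided here.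
\end{abstract}

\section{Introduction}

\subsection*{Two degrees of a toric model}

Let $P\subset\mathbb R^d$ be a full-dimensional lattice polytope, and let $a_1,\dots,a_n\in\mathbb Z^d$ be all its lattice points, boundary and interior points alike, each listed once. Put $T=(\mathbb C^*)^d$ and $\theta^a=\theta_1^{a_{1}}\cdots\theta_d^{a_{d}}$ for $\theta\in T$ and $a\in\mathbb Z^d$. A scaling vector $c\in(\mathbb C^*)^n$ defines a projective toric variety, the Zariski closure in $\mathbb P^{n-1}$ of the set of points $(c_1\theta^{a_1}:\dots:c_n\theta^{a_n})$ with $\theta\in T$. It is the complex form of the log-linear model whose design matrix has the columns $(1,a_i)^T$, in which outcome $i$ has probability proportional to $c_i\theta^{a_i}$. We use only the \emph{standard scaling} $c=(1,\dots,1)$, and we write $X$ for the resulting variety.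

The \emph{degree} $\deg(P)$ is the degree of $X$. It does not depend on $c$, and it equals the normalized volume of $P$ with respect to the affine lattice generated by $a_1,\dots,a_n$; when these points affinely generate $\mathbb Z^d$, it is $d!\operatorname{vol}(P)$. For data $u\in\mathbb C^n$, the \emph{log-likelihood function} is
\[
\ell_u(p)=\sum_{i=1}^n u_i\log p_i-\Big(\sum_{i=1}^n u_i\Big)\log\Big(\sum_{i=1}^n p_i\Big).
\]
It is invariant under rescaling $p$, and its differential is a regular form on the complement of the hypersurface $p_1\cdots p_n(p_1+\dots+p_n)=0$ in $\mathbb P^{n-1}$. The \emph{ML degree} $\operatorname{mldeg}(P)$ is the number of complex critical points of $\ell_u$ on the smooth part of $X$ outside this hypersurface, for generic $u$. It is known that $\operatorname{mldeg}(P)\le\deg(P)$, and $P$ has an \emph{ML degree drop} if the inequality is strict.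

Let $f=\sum_i\theta^{a_i}$ be the all-ones polynomial of $P$. Substituting $p_i=\theta^{a_i}$ in $\ell_u$, applying $\theta_j\,\partial/\partial\theta_j$ and dividing by $\sum_iu_i$ gives the \emph{likelihood equations}
\begin{equation}\label{eq:likelihood}
\theta_j\frac{\partial f}{\partial\theta_j}=w_j f\quad(j=1,\dots,d),\qquad f\ne0,\qquad\text{where } w=\frac{\sum_i u_ia_i}{\sum_i u_i}.
\end{equation}
They say that the average of the $a_i$ with weights $\theta^{a_i}$ equals their average $w$ with weights $u_i$. When the $a_i$ affinely generate $\mathbb Z^d$, the ML degree is the number of solutions of \eqref{eq:likelihood} in $T$ for generic $w$ (Section~\ref{sec:criterion}).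

\subsection*{The question}

A full-dimensional lattice polytope $P$ is \emph{reflexive} if, after a lattice translation, it contains the origin in its interior and its dual
\[
P^*=\{y\in\mathbb R^d:\langle x,y\rangle\ge-1\text{ for all }x\in P\}
\]
is again a lattice polytope. Equivalently, $P$ has a unique interior lattice point and every facet lies at lattice distance $1$ from it.

\begin{example}\label{ex:intro}
The segment $[-1,1]$ is reflexive of degree $2$, and $f=\theta^{-1}+1+\theta$. Equation \eqref{eq:likelihood} reads $(1-w)\theta^2-w\theta-(1+w)=0$. For generic $w$ it has two roots in $\mathbb C^*$, and $f\neq0$ at both, since $f=0$ would force $\theta^2-1=0=\theta^2+\theta+1$. There is no drop. The square $[-1,1]^2$ is reflexive of degree $8$. Its polynomial is the product of two copies of the polynomial of the segment, so \eqref{eq:likelihood} splits into two independent equations and $\operatorname{mldeg}=2\cdot2=4$.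
\end{example}

Reflexivity alone therefore does not prevent a drop, but the drop of the square comes from its product structure, and a simplex of dimension at least two is not a product. This makes the following question, which comes from \cite{AO}, a natural one.

\begin{quote}
\emph{Is $\operatorname{mldeg}(\Delta)=\deg(\Delta)$, with the standard scaling, for every reflexive simplex $\Delta$?}
\end{quote}

The notion that governs the answer is the following.

\begin{definition}\label{def:degenerate}
A nonempty face $F$ of $P$, with $F=P$ allowed, is \emph{degenerate} at $\theta\in T$ if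
\begin{equation}\label{eq:degenerate}
\sum_{a_i\in F}\theta^{a_i}\,(1,a_i)=0\in\mathbb C^{1+d},
\end{equation}
that is, if $f_F=\sum_{a_i\in F}\theta^{a_i}$ and all its partial derivatives vanish at $\theta$. It is \emph{degenerate} if it is degenerate at some $\theta\in T$.
\end{definition}

We prove in Section~\ref{sec:criterion} that $P$ has a drop exactly when one of its faces is degenerate. The square $[-1,1]^2$ is degenerate at the points whose two coordinates are primitive cube roots of unity, where both factors of $f$ vanish. Up to a monomial factor, $f_F$ is a function on a torus of dimension $\dim F$, and \eqref{eq:degenerate} imposes $\dim F+1$ conditions on a point of that torus. A degenerate face is thus a coincidence, and this supports the guess that the answer is yes.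

\subsection*{Results}

The answer is no.

\begin{theorem}\label{thm:family}
For every $r\ge1$ there is a reflexive simplex $\Delta_r$ of dimension $d=r+3$, whose lattice points affinely generate the lattice, with
\[
\deg(\Delta_r)=36r,\qquad\operatorname{mldeg}(\Delta_r)\le35r.
\]
Thus ML degree drops with the standard scaling occur for reflexive simplices in every dimension $d\ge4$, and the drop for $\Delta_{d-3}$ is at least $d-3$, hence unbounded.
\end{theorem}

\begin{theorem}\label{thm:exact}
The simplex $\Delta_1$ is lattice isomorphic to the convex hull in $\mathbb R^4$ of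
\[
(0,-1,-1,-1),\quad(1,-1,-1,-1),\quad(0,-1,1,-1),\quad(-1,5,1,-1),\quad(0,-1,0,2),
\]
and $\operatorname{mldeg}(\Delta_1)=35$, $\deg(\Delta_1)=36$.
\end{theorem}

The guess is nevertheless correct in low dimension and for the most symmetric simplices. Let $\Sigma_d=\operatorname{conv}(0,\mathbf e_1,\dots,\mathbf e_d)$ be the unimodular simplex.

\begin{theorem}\label{thm:positive}
\begin{enumerate}
\item[(1)] Reflexive simplices of dimension $d\le2$ have no ML degree drop.
\item[(2)] For all $k,d\ge1$, the simplex $k\Sigma_d$ has no ML degree drop. In particular, the reflexive simplex $(d+1)\Sigma_d$ has none.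
\end{enumerate}
\end{theorem}

The case $d=3$ is not decided here. The last result explains why reflexivity is a weak constraint: the criterion involves all faces, and every lattice simplex occurs as a face.

\begin{theorem}\label{thm:universal}
Every lattice simplex $S$ is, with its lattice points, a face of some reflexive simplex. Hence, if $S$ is degenerate as a face of itself, then some reflexive simplex having $S$ as a face has an ML degree drop.
\end{theorem}

After the criterion (Section~\ref{sec:criterion}) and a barycentric description of lattice simplices (Section~\ref{sec:weights}), we prove Theorem~\ref{thm:positive} in Section~\ref{sec:nodrop}. Section~\ref{sec:tetra} exhibits a degenerate tetrahedron, and Sections~\ref{sec:universal} and~\ref{sec:family} realize it as a face of reflexive simplices. Section~\ref{sec:exact} computes $\operatorname{mldeg}(\Delta_1)$.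

\section{Degenerate faces and the ML degree}\label{sec:criterion}

\subsection*{Critical points as a linear section}

For a nonempty face $F$ of $P$ and $\theta\in T$, let $p(F,\theta)\in\mathbb P^{n-1}$ be the point with $p_i=\theta^{a_i}$ for $a_i\in F$ and $p_i=0$ otherwise, and let $O_F=\{p(F,\theta):\theta\in T\}$. The variety $X$ is the disjoint union of the sets $O_F$ \cite[Ch.~5, Prop.~1.9]{GKZ}. A proper face misses some vertex of $P$, so $O_P=X\cap\{p_1\cdots p_n\ne0\}$. This set is open in $X$, and it is a torus, hence smooth. The critical points counted by $\operatorname{mldeg}(P)$ are therefore those of $\ell_u$ on $U=O_P\setminus\{\sum_i p_i=0\}$.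

The map $T\to O_P$ is a surjective homomorphism of tori with kernel $\{\theta:\theta^{a_i-a_1}=1\text{ for all }i\}$. The kernel is finite because $P$ is full-dimensional, and it is trivial when the $a_i$ affinely generate $\mathbb Z^d$. So the map is a finite \'etale cover, and the critical points of $\ell_u$ on $U$ are the images of the solutions of \eqref{eq:likelihood}. In the coordinates $p$, these equations are linear. For $w\in\mathbb C^d$, let $H_1,\dots,H_d$ be the linear forms given by the components of $\sum_i(a_i-w)p_i$, and put
\[
Y_w=X\cap\{H_1=\dots=H_d=0\},\qquad\operatorname{Crit}_w=Y_w\cap U,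
\]
with the scheme structure defined by these equations. Since the $a_i$ affinely span $\mathbb C^d$, the map $u\mapsto w$ is onto, and $w$ is generic for generic $u$. Hence $\operatorname{mldeg}(P)=\#\operatorname{Crit}_w$ for generic $w$.

\begin{lemma}\label{lem:reduced}
For generic $w$, the scheme $\operatorname{Crit}_w$ is finite and reduced, and its points are isolated in $Y_w$.
\end{lemma}

\begin{proof}
On $U$ we may divide the $H_j$ by the nowhere vanishing form $\sum_ip_i$. This shows that $\operatorname{Crit}_w$ is the fiber over $w$ of the morphism $\mu:U\to\mathbb C^d$, $\mu(p)=\sum_ia_ip_i/\sum_ip_i$. Source and target are smooth and irreducible of dimension $d$. By generic smoothness in characteristic zero, the differential of $\mu$ is onto, hence invertible, at every point over a dense open subset of $\mathbb C^d$. Fibers over that subset are finite and reduced. Their points are isolated in $Y_w$ because $U$ is open in $X$.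
\end{proof}

We use B\'ezout's theorem in the following form: if $d$ hyperplanes cut out on a $d$-dimensional projective variety $X$ a finite reduced scheme contained in the smooth locus, then the number of its points is $\deg X$. A drop must therefore come from points of $Y_w$ outside $U$. The unit square shows how.

\begin{example}\label{ex:square}
Let $P=[0,1]^2$, with coordinates $p_{00},p_{10},p_{01},p_{11}$. Then $X$ is the quadric $p_{00}p_{11}=p_{10}p_{01}$ in $\mathbb P^3$, and $\deg(P)=2$. With $\sigma=p_{00}+p_{10}+p_{01}+p_{11}$, the equations $H_1=H_2=0$ are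
\[
p_{10}+p_{11}=w_1\sigma,\qquad p_{01}+p_{11}=w_2\sigma .
\]
They define a line, which meets the quadric in two points for generic $w$. One of them is the same for all $w$: at $p^*=(1:-1:-1:1)$ the two left sides and $\sigma$ all vanish. This point is $p(P,\theta)$ for $\theta=(-1,-1)$, the singular point of $f=(1+\theta_1)(1+\theta_2)$, and it is not a critical point because $\sigma=0$. The other point is given by $\theta_j=w_j/(1-w_j)$, and $\operatorname{mldeg}(P)=1$.
\end{example}

In general, a degenerate face gives a point that lies in $Y_w$ for every $w$ and uses up part of the B\'ezout number. Two difficulties prevent a direct appeal to B\'ezout's theorem. Such points need not be isolated: for the cube $[0,1]^3$ they include the curve $\theta_1=\theta_2=-1$. And $X$ may be singular at them. The next lemma handles components of any dimension; a blow-up will then turn the singularity to our advantage.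

For a line bundle $M$ on a projective variety and an irreducible subvariety $W$ of dimension $k$, let $M^k\cdot W$ denote the intersection number, with $M^0\cdot W=1$ for a point. If $s$ is a section of $M$ that does not vanish identically on $W$ and $k\geq1$, then $M^k\cdot W=\sum_Zn_Z\,M^{k-1}\cdot Z$, where $Z$ runs over the components of $W\cap\{s=0\}$, each of dimension $k-1$, and the $n_Z$ are positive integers. If $M$ is globally generated, such an $s$ always exists, so $M^k\cdot W\ge0$ by induction on $k$.

\begin{lemma}\label{lem:bezout}
Let $Y$ be an irreducible projective variety of dimension $m$, let $M$ be a globally generated line bundle on $Y$, and let $s_1,\dots,s_q$ be sections of $M$. Then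
\[
\sum_Z M^{\dim Z}\cdot Z\le M^m\cdot Y,
\]
where $Z$ runs over the irreducible components of $\{s_1=\dots=s_q=0\}$. All summands are nonnegative, and an isolated point contributes $1$.
\end{lemma}

\begin{proof}
We use induction on $q$; for $q=0$ there is equality. Let $W_1,W_2,\dots$ be the components of $\{s_1=\dots=s_{q-1}=0\}$. Each $Z$ is a component of some $W_i\cap\{s_q=0\}$, so by the inductive hypothesis it suffices to show, for each $i$, that the components of $W_i\cap\{s_q=0\}$ contribute at most $M^{\dim W_i}\cdot W_i$. If $s_q$ vanishes on $W_i$, the intersection is $W_i$. If not, and $W_i$ is a point, the intersection is empty. In the remaining case the formula above applies, with $n_Z\ge1$ and nonnegative terms.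
\end{proof}

With $Y=X$, $M=\mathcal O_X(1)$ and the sections $H_j$, Lemmas~\ref{lem:reduced} and~\ref{lem:bezout} give $\operatorname{mldeg}(P)\le\deg(P)$.

\subsection*{The criterion}

Let $\operatorname{mult}_pX$ be the multiplicity of $X$ at a point $p$. It is a positive integer, and if $X$ is near $p$ a hypersurface $\{\varphi=0\}$ in a smooth variety, with $\varphi$ reduced, it is the order of vanishing of $\varphi$ at $p$. If $\pi:\tilde X\to X$ is the blow-up at $p$ with exceptional divisor $E$, then $(-1)^{d-1}E^d=\operatorname{mult}_pX$, and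
\begin{equation}\label{eq:blowup}
\big(\pi^*\mathcal O_X(1)(-E)\big)^d=\deg X-\operatorname{mult}_pX,
\end{equation}
the mixed terms being zero because $\pi^*\mathcal O_X(1)$ is trivial on $E$; see \cite[Lemma~5.1.10]{Laz} and \cite[\S4.3]{Ful}.

\begin{proposition}\label{prop:drop}
If a face $F$ is degenerate at $\theta$ and $p^*=p(F,\theta)$, then
\[
\operatorname{mldeg}(P)\le\deg(P)-\operatorname{mult}_{p^*}X<\deg(P).
\]
\end{proposition}

\begin{proof}
Condition \eqref{eq:degenerate} says that $\sum_ip_i^*=0$ and $\sum_ia_ip_i^*=0$. So $p^*\in Y_w$ for every $w$, and $p^*\notin U$. Let $\pi:\tilde X\to X$ be the blow-up at $p^*$ and $M=\pi^*\mathcal O_X(1)(-E)$. The ideal of the point $p^*$ is generated by the linear forms that vanish there, so these forms induce sections that generate $M$. The forms $H_1,\dots,H_d$ vanish at $p^*$ and so induce sections of $M$, which have the same zeros as the $H_j$ on $\tilde X\setminus E\cong X\setminus\{p^*\}$. For generic $w$, the points of $\pi^{-1}(\operatorname{Crit}_w)$ are isolated common zeros of these sections by Lemma~\ref{lem:reduced}. Lemma~\ref{lem:bezout}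 and \eqref{eq:blowup} give $\#\operatorname{Crit}_w\le M^d=\deg X-\operatorname{mult}_{p^*}X$.
\end{proof}

\begin{proposition}\label{prop:converse}
For generic $w$, every point of $Y_w\setminus\operatorname{Crit}_w$ has the form $p(F,\theta)$ with $F$ degenerate at $\theta$. If no face is degenerate, then $\operatorname{mldeg}(P)=\deg(P)$.
\end{proposition}

\begin{proof}
Take $w$ as in Lemma~\ref{lem:reduced} and outside the complex affine spans of all proper faces. Let $p=p(F,\theta)\in Y_w$ and $\sigma=\sum_{a_i\in F}\theta^{a_i}$, so that $\sum_{a_i\in F}a_i\theta^{a_i}=\sigma w$. If $\sigma\ne0$, then $w$ is an affine combination of points of $F$; hence $F=P$ and $p\in\operatorname{Crit}_w$. If $\sigma=0$, then \eqref{eq:degenerate} holds. If no face is degenerate, then $Y_w=\operatorname{Crit}_w$ is finite, reduced and contained in the smooth locus, and B\'ezout's theorem applies.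
\end{proof}

The condition on affine spans is needed: if $w$ is a vertex $a_i$, the $i$th coordinate point lies in $Y_w\setminus\operatorname{Crit}_w$. Together, the two propositions say that $P$ has a drop if and only if some face of $P$ is degenerate. We record two facts about degeneracy. A \emph{character} of an abelian group is a homomorphism to $\mathbb C^*$. Since $\mathbb C^*$ is divisible, every character of a subgroup extends to the whole group.

\begin{lemma}\label{lem:intrinsic}
Regard the lattice points of $F$ as the vectors $\hat a=(1,a)\in\mathbb Z^{1+d}$, and let $\Gamma$ be any finitely generated free abelian group that contains the group $\Lambda_F$ generated by them. Then $F$ is degenerate if and only if there is a character $\chi$ of $\Gamma$ with $\sum_{a\in F}\chi(\hat a)\,\hat a=0$ in $\Gamma\otimes\mathbb C$. In that case $F$ is degenerate at some $\theta$ such that $p(F,\theta)$ has coordinates $\chi(\hat a)$, $a\in F$. In particular, degeneracy depends only on $F$ with its lattice points, and not on $P$.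
\end{lemma}

\begin{proof}
The map $\Lambda_F\otimes\mathbb C\to\Gamma\otimes\mathbb C$ is injective, and the characters of $\Lambda_F$ are the restrictions of those of $\Gamma$. So the condition and the possible values $\chi(\hat a)$ do not depend on $\Gamma$. For $\Gamma=\mathbb Z^{1+d}$ the characters are $(t,a)\mapsto\kappa^t\theta^a$ with $\kappa\in\mathbb C^*$ and $\theta\in T$, and the condition is \eqref{eq:degenerate} multiplied by $\kappa$.
\end{proof}

\begin{lemma}\label{lem:edges}
Vertices and edges are never degenerate.
\end{lemma}

\begin{proof}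
For a vertex, the sum \eqref{eq:degenerate} has the single term $\theta^a(1,a)\neq0$. The lattice points of an edge are $a+jb$ for $j=0,\dots,k$, with $b\ne0$. With $\tau=\theta^b$, condition \eqref{eq:degenerate} gives $\sum_j\tau^j=0$ and $\sum_jj\tau^j=0$, so $\tau$ is a multiple root of $1+z+\dots+z^k$. This polynomial divides $z^{k+1}-1$, whose roots are simple.
\end{proof}

\section{Simplices from weights and a lattice}\label{sec:weights}

In barycentric coordinates a simplex is a slice of the positive orthant, and all the arithmetic moves into the lattice. In this form faces, reflexivity and degeneracy can be read off directly.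

Let $k=(k_1,\dots,k_N)$ be positive integers, called \emph{weights}. Put
\[
\eta(m)=\sum_{i=1}^N\frac{m_i}{k_i},\qquad V=\bigoplus_{i=1}^N\mathbb Z\,k_i\mathbf e_i,
\]
and let $\Lambda$ be a group with $V\subseteq\Lambda\subseteq\mathbb Z^N$ and $\eta(\Lambda)\subseteq\mathbb Z$. Define
\[
\Delta(k,\Lambda)=\{m\in\mathbb R^N_{\ge0}:\eta(m)=1\},
\]
with the affine lattice $\Lambda\cap\{\eta=1\}$. Its vertices are the points $v_i=k_i\mathbf e_i$. Since $\Lambda=\mathbb Zv_1\oplus(\Lambda\cap\ker\eta)$, a choice of basis of $\Lambda\cap\ker\eta$ makes $\Delta(k,\Lambda)$ a full-dimensional lattice simplex in $\mathbb R^d$, $d=N-1$; here $\Lambda$ plays the role of $\mathbb Z^{1+d}$ and $\eta$ that of the first coordinate. The faces are the sets $F_I=\{m:m_j=0\text{ for }j\notin I\}$ for nonempty $I\subseteq\{1,\dots,N\}$. Let $f=\sum_mx^m\in\mathbb C[x_1,\dots,x_N]$ be the sum over the lattice points, and let $f_I$ be obtained from $f$ by setting $x_j=0$ for $j\notin I$. Write $\mathbf 1=(1,\dots,1)$.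

\begin{lemma}\label{lem:weights}
Let $\Delta=\Delta(k,\Lambda)$.
\begin{enumerate}
\item[(a)] If the lattice points of $\Delta$ generate the group $\Lambda$, then they affinely generate $\Lambda\cap\{\eta=1\}$, and $\deg(\Delta)=[\Lambda:V]$.
\item[(b)] If $\mathbf 1\in\Lambda$ and $\sum_i1/k_i=1$, then $\Delta$ is reflexive with interior lattice point $\mathbf 1$.
\item[(c)] The face $F_I$ is degenerate if and only if there is $x\in(\mathbb C^*)^I$ with $\partial f_I/\partial x_i=0$ for all $i\in I$. The points $p(F_I,\theta)$ with $F_I$ degenerate at $\theta$ are the points with coordinates $x^m$, $m\in F_I$, for such $x$.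
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If $\eta(m)=1$ and $m=\sum_an_aa$ with lattice points $a$ of $\Delta$, then $\sum_an_a=\eta(m)=1$. The group $V$ has the basis $v_1,v_2-v_1,\dots,v_N-v_1$, so $[\Lambda:V]$ is the index in $\Lambda\cap\ker\eta$ of the group generated by the $v_i-v_1$. This index is the normalized volume of $\Delta$.

(b) The point $\mathbf 1$ is an interior lattice point, and $\Delta-\mathbf 1=\{y\in\ker\eta:y_i\ge-1\text{ for all }i\}$. The dual of a bounded polyhedron $\{y:\ell_i(y)\ge-1\text{ for all } i\}$ is the convex hull of the $\ell_i$. Here the $\ell_i$ are the coordinate functionals, and they take integer values on $\Lambda\cap\ker\eta$ because $\Lambda\subseteq\mathbb Z^N$.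

(c) Apply Lemma~\ref{lem:intrinsic} with $\Gamma=\mathbb Z^I$. Its characters are the maps $m\mapsto x^m$, and the $i$th coordinate of $\sum_{m\in F_I}x^mm$ is $x_i\,\partial f_I/\partial x_i$.
\end{proof}

\begin{lemma}\label{lem:barycentric}
Let $S\subset\mathbb R^d$ be a full-dimensional lattice simplex with vertices $v_1,\dots,v_{d+1}$. Let $\lambda_i$ be the linear forms on $\mathbb R^{1+d}$ with $\lambda_i(1,v_j)=\delta_{ij}$, and let $k_i$ be positive integers such that $k_i\lambda_i$ is integral on $\mathbb Z^{1+d}$. Then $S$ is lattice isomorphic to $\Delta(k,\Lambda)$, where $\Lambda$ is the image of $\mathbb Z^{1+d}$ under $\Phi=(k_1\lambda_1,\dots,k_{d+1}\lambda_{d+1})$. If $S$ is reflexive, the $k_i$ can be chosen so that $\mathbf 1\in\Lambda$ and $\sum_i1/k_i=1$.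
\end{lemma}

\begin{proof}
The map $\Phi$ is a linear isomorphism with $\Phi(1,v_i)=k_i\mathbf e_i$. The forms $\eta\circ\Phi=\sum_i\lambda_i$ and $(t,x)\mapsto t$ agree on the basis $(1,v_j)$, so they are equal. Hence $V\subseteq\Lambda\subseteq\mathbb Z^{d+1}$, $\eta(\Lambda)\subseteq\mathbb Z$, and $\Phi$ maps $\{1\}\times S$ onto $\Delta(k,\Lambda)$ and $\{1\}\times\mathbb Z^d$ onto $\Lambda\cap\{\eta=1\}$. Let $S$ be reflexive with the origin in its interior, and write the facet opposite $v_i$ as $\langle\ell_i,x\rangle=-1$. The $\ell_i$ are the vertices of $S^*$, so $\ell_i\in\mathbb Z^d$. The integral form $t+\langle\ell_i,x\rangle$ vanishes at $(1,v_j)$ for $j\ne i$, so it equals $k_i\lambda_i$ with $k_i=1+\langle\ell_i,v_i\rangle>0$. For these weights $\Phi(1,0)=\mathbf 1$ and $\eta(\mathbf 1)=1$.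
\end{proof}

\section{Simplices without a drop}\label{sec:nodrop}

By Proposition~\ref{prop:converse}, Theorem~\ref{thm:positive} follows once we show that no face is degenerate. Let $h_k$ be the complete homogeneous polynomial of degree $k$, the sum of all monomials of degree $k$ in the variables shown.

\subsection*{Dilates of the unimodular simplex}

The simplex $k\Sigma_d$ is $\Delta(k\mathbf 1,\Lambda)$ with $N=d+1$ and $\Lambda=\{m:k\mid\sum_im_i\}$; forgetting one coordinate gives the isomorphism. For $k=d+1$ it is reflexive by Lemma~\ref{lem:weights}(b). The polynomial of a face is $h_k$ in the variables of that face, so part (2) of Theorem~\ref{thm:positive} follows from Lemma~\ref{lem:weights}(c) and the next lemma. For two variables the lemma is the statement about edges. For more variables we regard the $x_i$ as the roots of one polynomial $\psi(z)$; the vanishing of all $\partial_ih_k$ then becomes a statement about the division of a power of $z$ by $\psi$.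

\begin{lemma}\label{lem:complete}
Let $k\ge1$, $n\ge0$ and $x\in(\mathbb C^*)^{n+1}$. Then the derivatives $\partial_ih_k(x_0,\dots,x_n)$, $0\le i\le n$, are not all zero.
\end{lemma}

\begin{proof}
Differentiating $\sum_jh_j\tau^j=\prod_i(1-x_i\tau)^{-1}$ in $x_i$ multiplies the right side by $\tau(1-x_i\tau)^{-1}$. Hence $\partial_ih_k(x)=h_{k-1}(x_0,\dots,x_n,x_i)$, with $x_i$ repeated. For a rational function $R(z)$, let $[z^{-1}]R$ be the coefficient of $z^{-1}$ in its expansion at infinity. Put $\psi(z)=\prod_{i=0}^n(z-x_i)$ and $\nu=k+n$. From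
\[
\frac{z^{\nu}}{\psi(z)(z-x_i)}=z^{k-2}\,(1-x_iz^{-1})^{-1}\prod_{j=0}^n(1-x_jz^{-1})^{-1}
\]
we see that $\partial_ih_k(x)=[z^{-1}]\,z^\nu/\big(\psi(z)(z-x_i)\big)$. Divide: $z^\nu=q\psi+\rho$ with $\deg\rho\le n$. The function $\rho/(\psi\cdot(z-x_i))$ is $O(z^{-2})$, and $q/(z-x_i)$ differs from $q(x_i)/(z-x_i)$ by a polynomial. Therefore $\partial_ih_k(x)=q(x_i)$.

Suppose that $q(x_i)=0$ for all $i$. Then a root of $\psi$ of multiplicity $\kappa$ is a root of $q\psi=z^\nu-\rho$ of multiplicity at least $\kappa+1$, so $\psi$ divides both $z^\nu-\rho$ and its derivative. It thus divides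
\[
z\,(\nu z^{\nu-1}-\rho')-\nu\,(z^\nu-\rho)=\nu\rho-z\rho',
\]
which has degree at most $n<\deg\psi$ and is therefore zero. The coefficient of $z^j$ in it is $(\nu-j)\rho_j$ with $j\le n<\nu$, so $\rho=0$. Then $\psi$ divides $z^\nu$, and all $x_i$ are zero, contrary to $x\in(\mathbb C^*)^{n+1}$.
\end{proof}

\subsection*{Dimensions one and two}

For $d=1$, Lemma~\ref{lem:edges} covers all faces. Let $d=2$. By the same lemma only the triangle itself has to be examined, and by Lemma~\ref{lem:barycentric} it is $\Delta(k,\Lambda)$ with $\mathbf 1\in\Lambda$ and $1/k_1+1/k_2+1/k_3=1$. Order the weights increasingly. Then $k_1\in\{2,3\}$. If $k_1=3$, all weights are $3$; if $k_1=2$, then $(k_2-2)(k_3-2)=4$. So $k$ is $(3,3,3)$, $(2,4,4)$ or $(2,3,6)$. The lattice lies between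
\[
\Lambda_{\min}=V+\mathbb Z\mathbf 1\qquad\text{and}\qquad\Lambda_{\max}=\{m\in\mathbb Z^3:\eta(m)\in\mathbb Z\}.
\]
With $\kappa=\operatorname{lcm}(k_1,k_2,k_3)$ we have $[\mathbb Z^3:\Lambda_{\max}]=\kappa=[\Lambda_{\min}:V]$ and $[\mathbb Z^3:V]=k_1k_2k_3$. So $[\Lambda_{\max}:\Lambda_{\min}]=k_1k_2k_3/\kappa^2$ equals $3$, $2$, $1$ in the three cases. Each index is a prime or $1$, so $\Lambda$ is $\Lambda_{\min}$ or $\Lambda_{\max}$. In each of the five cases we suppose that all partial derivatives of $f(x,y,z)$ vanish at a point of $(\mathbb C^*)^3$ and derive a contradiction.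

\begin{enumerate}
\item $k=(3,3,3)$, $\Lambda_{\min}$: $f=x^3+y^3+z^3+xyz$. With $A=xyz$ the conditions are $x^3=y^3=z^3=-A/3$. Their product gives $A^3=-A^3/27$, so $A=0$.
\item $k=(3,3,3)$, $\Lambda_{\max}$: $f=h_3(x,y,z)$, and Lemma~\ref{lem:complete} applies.
\item $k=(2,4,4)$, $\Lambda_{\min}$: $f=x^2+y^4+z^4+A+B$ with $A=xyz$ and $B=y^2z^2$. The conditions are $2x^2+A=0$ and $4y^4+A+2B=0=4z^4+A+2B$. From $A^2=x^2B$ we get $B=4x^2$, and then $y^4=z^4=-\frac32x^2$. Now $B^2=y^4z^4$ reads $16x^4=\frac94x^4$.
\item $k=(2,4,4)$, $\Lambda_{\max}$: $f=x^2+xh_2+h_4$ with $h_j=h_j(y,z)$. Write $4f=(2x+h_2)^2+D$ with $D=4h_4-h_2^2$. The condition $\partial_xf=0$ gives $2x+h_2=0$, and then $\partial_yD=\partial_zD=0$, so the binary form $D$ has a multiple root. But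
\[
D=3y^4+2y^3z+y^2z^2+2yz^3+3z^4=(3y^2+5yz+3z^2)(y^2-yz+z^2).
\]
The factors have discriminants $-11$ and $-3$, and at a common root $y/z+z/y$ would equal both $-\frac53$ and $1$.
\item $k=(2,3,6)$: $f=x^2+xyz+xz^3+y^3+y^2z^2+yz^4+z^6$. This polynomial is homogeneous of degree $6$ for the degrees $3,2,1$, so we may take $z=1$, and $6f=3x\partial_xf+2y\partial_yf+z\partial_zf=0$. For $z=1$ we have $f=x^2+x(y+1)+(y+1)(y^2+1)$, so $4f=(2x+y+1)^2+D$ with $D=(y+1)(4y^2-y+3)$. The conditions $\partial_xf=\partial_yf=f=0$ give $D=D'=0$. But $4y^2-y+3$ has discriminant $-47$ and takes the value $8$ at $y=-1$, so $D$ is squarefree.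
\end{enumerate}
This completes the proof of Theorem~\ref{thm:positive}.

\section{A degenerate tetrahedron}\label{sec:tetra}

The simplest characters take only the values $\pm1$. For such a character, \eqref{eq:degenerate} says that the lattice points with sign $+$ and those with sign $-$ are equal in number and have the same barycenter. In Example~\ref{ex:square} the two sets are the endpoints of the two diagonals. In a tetrahedron, give the sign $+$ to the four vertices. Their barycenter is the midpoint of the segment that joins the midpoints of two opposite edges. So four equally spaced points on this segment, endpoints included, balance the vertices (Figure~\ref{fig:tetra}). What has to be arranged is that these eight points are the only lattice points and that the signs come from a character. Weights equal to $6$ make all eight points integral.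

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.1]
\coordinate (A) at (-2.2,3); \coordinate (B) at (2.2,3);
\coordinate (C) at (-0.9,-0.6); \coordinate (D) at (0.9,0.6);
\draw (A)--(B)--(D)--(C)--(A); \draw (B)--(C);
\draw[dashed] (A)--(D); \draw[dotted,thick] (0,3)--(0,0);
\foreach \p in {A,B,C,D} \fill (\p) circle (2.2pt);
\foreach \y in {0,1,2,3} \draw[fill=white] (0,\y) circle (2.2pt);
\node[left] at (A) {$x_1^6$}; \node[right] at (B) {$x_2^6$};
\node[left] at (C) {$x_3^6$}; \node[right] at (D) {$x_4^6$};
\node[above] at (0,3.05) {$\alpha^3$}; \node[right] at (0.05,2) {$\alpha^2\beta$};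
\node[left] at (-0.05,1) {$\alpha\beta^2$}; \node[below right] at (0,0) {$\beta^3$};
\end{tikzpicture}
\caption{The tetrahedron $S$ with its eight lattice points, labeled by monomials, where $\alpha=x_1x_2$ and $\beta=x_3x_4$. At $x=(1,-1,1,-1)$ the four vertices (filled) have value $+1$, and the four points (open) on the segment joining the midpoints of two opposite edges have value $-1$. Both sets of four points have the same barycenter.}
\label{fig:tetra}
\end{figure}

Let $S=\Delta((6,6,6,6),\Lambda_S)$, where
\[
\Lambda_S=\{m\in\mathbb Z^4:\ m_1\equiv m_2,\ m_3\equiv m_4\pmod 6,\quad m_1+m_3\equiv0\pmod3\}.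
\]
This group contains the vectors $6\mathbf e_i$, and $\eta(m)=\frac16\sum_im_i\equiv\frac13(m_1+m_3)\equiv0$ modulo $\mathbb Z$. We shall use twice the following observation. Let $m\in\mathbb Z^4_{\ge0}$ satisfy $m_1\equiv m_2$, $m_3\equiv m_4\pmod 6$ and $\sum_im_i\le6$. Then
\begin{equation}\label{eq:dichotomy}
m=6\mathbf e_i\ \text{ for some }i,\qquad\text{or}\qquad m=(i,i,j,j)\ \text{ for some }i,j,
\end{equation}
because $m_1\ne m_2$ or $m_3\ne m_4$ forces some coordinate to be at least $6$.

\begin{proposition}\label{prop:tetra}
The lattice points of $S$ are $6\mathbf e_1,\dots,6\mathbf e_4$ and $(3,3,0,0)$, $(2,2,1,1)$, $(1,1,2,2)$, $(0,0,3,3)$. They generate $\Lambda_S$. The tetrahedron $S$ is degenerate, for a character with value $1$ at the vertices and $-1$ at the other four points.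
\end{proposition}

\begin{proof}
The list follows from \eqref{eq:dichotomy} and $\sum_im_i=6$, and all listed points lie in $\Lambda_S$. For $m\in\Lambda_S$, the vector $m'=m-m_3(2,2,1,1)$ has $m'_3=0$ and $m'_1\equiv m_1+m_3\equiv0\pmod3$. Subtracting $\frac13m'_1(3,3,0,0)$ leaves an element of $\Lambda_S$ with first and third coordinates zero, which lies in $6\mathbb Z^4$. Finally let $x=(1,-1,1,-1)$. Then $x_i^6=1$ and $x_1x_2=x_3x_4=-1$, so $x^m$ has the stated values, and
\[
\sum_mx^mm=(6,6,6,6)-\big[(3,3,0,0)+(2,2,1,1)+(1,1,2,2)+(0,0,3,3)\big]=0.\qedhere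
\]
\end{proof}

The tetrahedron $S$ is not reflexive, since it has the two interior lattice points $(2,2,1,1)$ and $(1,1,2,2)$. But by Lemma~\ref{lem:intrinsic} and Proposition~\ref{prop:drop}, every lattice polytope that has $S$ as a face has a drop.

\section{Every lattice simplex is a face of a reflexive simplex}\label{sec:universal}

Write $S=\Delta(k,\Lambda_S)$ for an arbitrary lattice simplex. Reflexivity through Lemma~\ref{lem:weights}(b) needs $\sum_i1/k_i=1$ and $\mathbf 1\in\Lambda$. If the sum is less than $1$, we add coordinates whose weights make up the deficit, and then adjoin $\mathbf 1$ to the lattice. The point to check is that adjoining $\mathbf 1$ creates no new lattice points on the face $S$.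

\begin{proof}[Proof of Theorem~\ref{thm:universal}]
Replacing the ambient lattice by the lattice points of the affine span of $S$, we may assume that $S$ is full-dimensional, of dimension $e$. The forms $\lambda_i$ of Lemma~\ref{lem:barycentric} are rational, so there is an integer $K>e+1$ such that all $K\lambda_i$ are integral. Then $S\cong\Delta((K,\dots,K),\Lambda_S)$ with $K\mathbb Z^{e+1}\subseteq\Lambda_S\subseteq\mathbb Z^{e+1}$. Let
\[
\Lambda=(\Lambda_S\times0)+K\mathbb Z^K+\mathbb Z\mathbf 1\subseteq\mathbb Z^K,\qquad\eta(m)=\frac1K\sum_{i=1}^Km_i .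
\]
The form $\eta$ is integral on $\Lambda_S\times0$, and $\eta(K\mathbf e_i)=\eta(\mathbf 1)=1$. By Lemma~\ref{lem:weights}(b), $\Delta=\Delta((K,\dots,K),\Lambda)$ is a reflexive simplex.

Let $F$ be the face on which the last $K-e-1$ coordinates vanish; there is at least one such coordinate because $K>e+1$. Take an element $(\lambda,0)+Kb+l\mathbf 1$ of $\Lambda$, with $\lambda\in\Lambda_S$, $b\in\mathbb Z^K$, $l\in\mathbb Z$, whose last $K-e-1$ coordinates vanish. Its last coordinate is $Kb_K+l=0$, so $K\mid l$, and the element equals $(\lambda,0)+Kb'$ with $b'\in\mathbb Z^{e+1}\times0$. It thus lies in $\Lambda_S\times0$. Hence $F$ with its lattice points is $S$ with its lattice points. The second claim follows from Lemma~\ref{lem:intrinsic} and Proposition~\ref{prop:drop}.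
\end{proof}

For the tetrahedron of Section~\ref{sec:tetra}, $\lambda_1=m_1/6$ takes the value $\frac16$ at $(1,1,2,2)$, so $K$ must be a multiple of $6$. The construction already answers the question in the negative, but only in dimensions $5,11,17,\dots$. Unequal weights reach every dimension from $4$ on.

\section{The simplices $\Delta_r$}\label{sec:family}

From now on $S$ is the tetrahedron of Section~\ref{sec:tetra}. Its weights leave the deficit $1-\frac46=\frac13$, which is made up by $r$ new coordinates of weight $3r$. Write points of $\mathbb Z^{4+r}$ as $(m;g)$ with $m\in\mathbb Z^4$, $g\in\mathbb Z^r$, and unit vectors as $\mathbf e_i$, $\mathbf e'_j$. Let $\Lambda_r$ be the group of all $(m;g)$ with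
\[
m_1\equiv m_2,\ m_3\equiv m_4\ (\mathrm{mod}\ 6),\quad g_1\equiv\dots\equiv g_r\ (\mathrm{mod}\ 3r),\quad m_1+m_3+g_1\equiv0\ (\mathrm{mod}\ 3).
\]
It contains $V=\langle6\mathbf e_i,3r\mathbf e'_j\rangle$ and $\mathbf 1$, and $\Lambda_r\cap\{g=0\}=\Lambda_S\times0$. On $\Lambda_r$,
\[
\eta(m;g)=\frac16\sum_im_i+\frac1{3r}\sum_jg_j\equiv\frac{m_1}3+\frac{m_3}3+\frac{g_1}3\equiv0\pmod{\mathbb Z}.
\]
Put $\Delta_r=\Delta((6,6,6,6,3r,\dots,3r),\Lambda_r)$. Subtracting $g_1\mathbf 1$ from an element of $\Lambda_r$ shows that $\Lambda_r=(\Lambda_S\times0)+V+\mathbb Z\mathbf 1$, so this is the recipe of Section~\ref{sec:universal}, and $\Delta_2$ is the simplex obtained there for $K=6$. We use variables $x_1,\dots,x_4,y_1,\dots,y_r$ and put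
\[
\alpha=x_1x_2,\qquad\beta=x_3x_4,\qquad\gamma=y_1\cdots y_r .
\]

\begin{lemma}\label{lem:points}
The lattice points of $\Delta_r$ are the vertices and the ten points $(i,i,j,j;l,\dots,l)$ with $i,j,l\geq0$ and $i+j+l=3$. For $r=1$ the point with $l=3$ is a vertex, there are $14$ lattice points, and
\begin{equation}\label{eq:f}
f=x_1^6+x_2^6+x_3^6+x_4^6+h_3(\alpha,\beta,\gamma).
\end{equation}
For $r\ge2$ the polynomial has the further terms $y_1^{3r},\dots,y_r^{3r}$.
\end{lemma}

\begin{proof}
Let $(m;g)$ be a lattice point and write $g_j=l+3rq_j$ with $0\le l<3r$ and $q_j\ge0$. Then $\frac16\sum_im_i+\frac l3+\sum_jq_j=1$. If some $q_j$ is positive, then $q=\mathbf e'_j$, $l=0$, $m=0$, and the point is the vertex $3r\mathbf e'_j$. If $q=0$, then $\sum_im_i=6-2l$, and \eqref{eq:dichotomy} shows that the point is a vertex $6\mathbf e_i$ or has $m=(i,i,j,j)$ with $i+j+l=3$. All these points lie in $\Lambda_r$.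
\end{proof}

The bound $35r$ needs the multiplicity of $X$ along the orbit of the face $S$, so we recall the affine charts of $X$. Let $F$ be a face and $v\in F$ a lattice point. The coordinate ring of $X\cap\{p_v\ne0\}$ is generated by the functions $p_a/p_v=\theta^{a-v}$. Inverting those with $a\in F$ shows that the open set $X_F=X\cap\{p_a\ne0\text{ for all lattice points }a\in F\}$, which contains $O_F$, is $\operatorname{Spec}\mathbb C[Q]$. Here $Q$ is the monoid generated by the vectors $a-v$ for all lattice points $a$ and the vectors $v-a$ for $a\in F$.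

\begin{proof}[Proof of Theorem~\ref{thm:family}]
\emph{Reflexivity and degree.} The simplex $\Delta_r$ has dimension $r+3$ and is reflexive by Lemma~\ref{lem:weights}(b). Let $(m;g)\in\Lambda_r$. Subtracting $g_1$ times the lattice point $(2,2,0,0;1,\dots,1)$ and then multiples of the vertices $3r\mathbf e'_j$, we reach an element of $\Lambda_S\times0$, which is generated by the points of the face $g=0$ by Proposition~\ref{prop:tetra}. So the lattice points generate $\Lambda_r$. The map $(m;g)\mapsto(m_1,m_3,g_1)$ from $\Lambda_r$ to $\mathbb Z/6\times\mathbb Z/6\times\mathbb Z/3r$ has kernel $V$, and its image is the subgroup of index $3$ defined by $3\mid m_1+m_3+g_1$. By Lemma~\ref{lem:weights}(a), $\deg(\Delta_r)=6\cdot6\cdot3r/3=36r$.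

\emph{The degenerate face.} The face $g=0$ is $S$ with its lattice points, and it is degenerate by Proposition~\ref{prop:tetra}. Let $p^*\in O_S$ be the point with coordinates $1$ at the vertices of $S$, $-1$ at its other four points, and $0$ elsewhere. By Proposition~\ref{prop:drop} it remains to show that $\operatorname{mult}_{p^*}X=r$.

\emph{Splitting off a torus.} Take $F=S$ and $v=6\mathbf e_1$. Let $\operatorname{pr}:\Lambda_r\cap\ker\eta\to\mathbb Z^r$ be the projection $(m;g)\mapsto g$, and let $\Gamma$ be its kernel, a lattice of rank $3$. The points of $S$ affinely generate $\Lambda_S\cap\{\eta=1\}$ by Lemma~\ref{lem:weights}(a), so the differences $a-v$ with $a\in S$ generate $\Gamma$, and $\Gamma\subseteq Q$. The image of $\operatorname{pr}$ is free, so $\operatorname{pr}$ has a section $\iota$ over it. The map $b\mapsto(b-\iota\operatorname{pr}b,\operatorname{pr}b)$ embeds $Q$ in $\Gamma\times\bar Q$, where $\bar Q=\operatorname{pr}(Q)$. It is onto because $Q+\Gamma\subseteq Q$. Hence $X_S\cong(\mathbb C^*)^3\times\operatorname{Spec}\mathbb C[\bar Q]$.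

\emph{The transversal slice.} By Lemma~\ref{lem:points}, $\bar Q$ is generated by $(1,\dots,1)$ and the vectors $3r\mathbf e'_j$. So $\mathbb C[\bar Q]$ is the subring $\mathbb C[\gamma,y_1^{3r},\dots,y_r^{3r}]$ of $\mathbb C[y_1,\dots,y_r]$, a domain of dimension $r$, and it is a quotient of
\[
R=\mathbb C[G,\Phi_1,\dots,\Phi_r]/(\Phi_1\cdots\Phi_r-G^{3r}).
\]
The defining polynomial is of degree one in $\Phi_1$ with coprime coefficients $\Phi_2\cdots\Phi_r$ and $-G^{3r}$, so it is irreducible, and $R$ is a domain of dimension $r$. A surjection between finitely generated domains of the same dimension is an isomorphism, since a nonzero kernel would lower the dimension. Thus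
\[
X_S\cong(\mathbb C^*)^3\times\{\Phi_1\cdots\Phi_r=G^{3r}\}.
\]
Each of $G,\Phi_1,\dots,\Phi_r$ is a unit times $p_a/p_v$ for a lattice point $a\notin S$, so all of them vanish at $p^*$. The term of lowest degree in the equation is $\Phi_1\cdots\Phi_r$, of degree $r<3r$. Therefore $\operatorname{mult}_{p^*}X=r$ and $\operatorname{mldeg}(\Delta_r)\le36r-r=35r$.
\end{proof}

\section{The ML degree of $\Delta_1$}\label{sec:exact}

Let $r=1$, write $y=y_1=\gamma$, and keep the point $p^*$. To turn the bound $35$ into an equality we show that $p^*$ is the only point of $Y_w$ outside $\operatorname{Crit}_w$ and that it counts exactly once.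

\subsection*{Coordinates}

The affine map $\xi\mapsto(m;g)$ given by
\begin{gather*}
m_1=1-6\xi_1-\xi_2-3\xi_3-\xi_4,\qquad m_2=1-\xi_2+3\xi_3-\xi_4,\\
m_3=1+6\xi_1+\xi_2,\qquad m_4=1+\xi_2,\qquad g=1+\xi_4
\end{gather*}
satisfies $\sum_im_i=4-2\xi_4$, hence $\eta=1$, and also $m_1-m_2=-6\xi_1-6\xi_3$, $m_3-m_4=6\xi_1$ and $m_1+m_3+g=3-3\xi_3$. So it sends $\mathbb Z^4$ into $\Lambda_1\cap\{\eta=1\}$. Its inverse on $\{\eta=1\}$ is
\begin{equation}\label{eq:inverse}
\xi=\big(\tfrac16(m_3-m_4),\ m_4-1,\ 1-\tfrac13(m_1+m_3+g),\ g-1\big),
\end{equation}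
which is integral on $\Lambda_1$, so the map is an isomorphism of affine lattices. Formula \eqref{eq:inverse} sends $6\mathbf e_1$, $6\mathbf e_3$, $6\mathbf e_2$, $6\mathbf e_4$, $3\mathbf e'_1$ to the five points of Theorem~\ref{thm:exact}, in the order listed there. The linear parts of $m_1,\dots,m_4,g$ are the vertices of the dual simplex: $(-6,-1,-3,-1)$, $(0,-1,3,-1)$, $(6,1,0,0)$, $(0,1,0,0)$, $(0,0,0,1)$.

\subsection*{The degenerate faces}

\begin{lemma}\label{lem:unique}
The only degenerate face of $\Delta_1$ is $S$, and $p(S,\theta)=p^*$ whenever $S$ is degenerate at $\theta$.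
\end{lemma}

\begin{proof}
We apply Lemma~\ref{lem:weights}(c) to the polynomial \eqref{eq:f}, with $I$ a nonempty subset of the variables $x_1,\dots,x_4,y$. If $I$ contains $x_1$ but not $x_2$, then $\partial f_I/\partial x_1=6x_1^5\ne0$; the same holds for the other three $x_i$. So $I$ is a union of the blocks $\{x_1,x_2\}$, $\{x_3,x_4\}$, $\{y\}$, and $\alpha,\beta,\gamma$ are nonzero exactly for the blocks present.

If $x_1,x_2\in I$, the two conditions are $6x_1^6=6x_2^6=-\alpha\,\partial_\alpha h_3$. Then $(x_1^6)^2=x_1^6x_2^6=\alpha^6$, so $x_1^6=x_2^6=\varepsilon\alpha^3$ with $\varepsilon=\pm1$, and $6\varepsilon\alpha^2+\partial_\alpha h_3=0$. In the same way $x_3^6=x_4^6=\delta\beta^3$ with $\delta=\pm1$ if $x_3,x_4\in I$. The conditions attached to the three blocks are therefore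
\begin{align}
(6\varepsilon+3)\alpha^2+2\alpha\beta+\beta^2+2\alpha\gamma+\beta\gamma+\gamma^2&=0,\label{eq:E1}\\
\alpha^2+2\alpha\beta+(6\delta+3)\beta^2+\alpha\gamma+2\beta\gamma+\gamma^2&=0,\label{eq:E2}\\
\alpha^2+\alpha\beta+\beta^2+2\alpha\gamma+2\beta\gamma+3\gamma^2&=0,\label{eq:E3}
\end{align}
and only those of the blocks in $I$ are imposed. They are homogeneous, so we take $\gamma=1$ when $y\in I$. Exchanging $(\alpha,\varepsilon)$ with $(\beta,\delta)$ exchanges \eqref{eq:E1} and \eqref{eq:E2} and fixes \eqref{eq:E3}.

\emph{One block.} The conditions are $(6\varepsilon+3)\alpha^2=0$, $(6\delta+3)\beta^2=0$ or $3\gamma^2=0$, and none can hold.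

\emph{$I=\{x_1,x_2,y\}$, and by symmetry $\{x_3,x_4,y\}$.} Here $(6\varepsilon+3)\alpha^2+2\alpha+1=0$ and $\alpha^2+2\alpha+3=0$. The difference is $(6\varepsilon+2)\alpha^2=2$, so $\alpha^2=\frac14$ or $-\frac12$. Then $\alpha=-\frac12(\alpha^2+3)$ is $-\frac{13}8$ or $-\frac54$, whose squares are not $\frac14$ and $-\frac12$.

\emph{$I=\{x_1,\dots,x_4\}$, the face $S$.} With $\gamma=0$, the difference of \eqref{eq:E1} and \eqref{eq:E2} is $(6\varepsilon+2)\alpha^2=(6\delta+2)\beta^2$. If $\varepsilon=1$ and $\delta=-1$, then $\beta^2=-2\alpha^2$, and \eqref{eq:E1} becomes $\alpha(7\alpha+2\beta)=0$, so $\beta^2=\frac{49}4\alpha^2$, a contradiction. The case $\varepsilon=-1$, $\delta=1$ is symmetric. So $\varepsilon=\delta$ and $\beta=\pm\alpha$. For $\beta=-\alpha$, \eqref{eq:E1} gives $6\varepsilon+2=0$, which is false. For $\beta=\alpha$ it gives $\varepsilon=-1$. Then $x_i^6=-\alpha^3$ for all $i$ and $\alpha^i\beta^j=\alpha^3$ for $i+j=3$, and these are the homogeneous coordinates of $p^*$.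

\emph{All five variables, $\varepsilon=\delta$.} The difference of \eqref{eq:E1} and \eqref{eq:E2} is $(\alpha-\beta)\big((6\varepsilon+2)(\alpha+\beta)+1\big)=0$. Let first $\alpha=\beta$. Then $(6\varepsilon+6)\alpha^2+3\alpha+1=0$ and $3\alpha^2+4\alpha+3=0$. The second equation has discriminant $-20$, so $\alpha$ is not real. But for $\varepsilon=-1$ the first equation gives $\alpha=-\frac13$, and for $\varepsilon=1$ four times the second minus the first gives $13\alpha+11=0$. Let now $\alpha\ne\beta$, so that $\sigma=\alpha+\beta=-1/(6\varepsilon+2)$ is real. Equation \eqref{eq:E3} gives $\alpha\beta=\sigma^2+2\sigma+3$, and the sum of \eqref{eq:E1} and \eqref{eq:E2} is $(6\varepsilon+4)\sigma^2-(12\varepsilon+4)\alpha\beta+3\sigma+2=0$. Substituting, we get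
\[
6\varepsilon\sigma^2+(24\varepsilon+5)\sigma+36\varepsilon+10=0 .
\]
This is $6\sigma^2+29\sigma+46=0$ for $\varepsilon=1$ and $6\sigma^2+19\sigma+26=0$ for $\varepsilon=-1$. The discriminants $841-1104$ and $361-624$ are negative, so there is no real root.

\emph{All five variables, $\varepsilon=1$, $\delta=-1$}; the case $\varepsilon=-1$, $\delta=1$ is symmetric. Subtracting \eqref{eq:E3} from \eqref{eq:E1} and from \eqref{eq:E2} gives
\[
\beta(\alpha-1)=2-8\alpha^2,\qquad\alpha\beta-4\beta^2-\alpha-2=0 .
\]
The first equation excludes $\alpha=1$. Put $B=2-8\alpha^2$ and $C=\alpha-1$, so $\beta=B/C$. Multiplying the second equation by $-C^2$ and \eqref{eq:E3} by $C^2$ gives $P_1(\alpha)=P_2(\alpha)=0$, where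
\begin{align*}
P_1&=4B^2-\alpha BC+(\alpha+2)C^2=264\alpha^4-7\alpha^3-130\alpha^2-\alpha+18,\\
P_2&=B^2+(\alpha+2)BC+(\alpha^2+2\alpha+3)C^2=57\alpha^4-8\alpha^3-14\alpha^2-2\alpha+3 .
\end{align*}
Now $P_1-6P_2=-\alpha P_3$ with $P_3=78\alpha^3-41\alpha^2+46\alpha-11$, and $\alpha\ne0$. So $P_2$ and $P_3$ have a common root, and their resultant, an integer, is zero. The leading coefficients $57$ and $78$ are prime to $5$, so the resultant reduces modulo $5$ to the resultant of the reductions, and these must have a common factor in $\mathbb F_5[\alpha]$. Modulo $5$,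
\[
2P_3\equiv q:=\alpha^3+3\alpha^2+2\alpha+3,\qquad P_2\equiv2\alpha^4+2\alpha^3+\alpha^2+3\alpha+3\equiv(2\alpha+1)q-\alpha^2 .
\]
A common factor would divide both $q$ and $\alpha^2$, which are coprime because $q(0)=3\ne0$. This contradiction completes the proof.
\end{proof}

\subsection*{Transversality at $p^*$}

\begin{proof}[Proof of Theorem~\ref{thm:exact}]
The coordinates were found above, and the degree is given by Theorem~\ref{thm:family}. By Proposition~\ref{prop:converse} and Lemma~\ref{lem:unique}, $Y_w=\operatorname{Crit}_w\sqcup\{p^*\}$ as a set, for generic $w$.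

Translate the simplex of the theorem by $(0,1,1,1)$; this does not change $X$ and translates $w$. By \eqref{eq:inverse}, the vertices of $S$ become $(0,0,0,0)$, $(1,0,0,0)$, $(0,0,2,0)$, $(-1,6,2,0)$, and the point $(i,i,j,j;l)$ becomes $(0,j,1,l)$. In variables $z_1,\dots,z_4$ the polynomial of the simplex is
\[
f=1+z_1+z_3^2+z_1^{-1}z_2^6z_3^2+z_3\,h_3(1,z_2,z_4),
\]
and $S$ is the face where the exponent of $z_4$ is zero. Take $v=0$ in the chart $X_S$. The monomials $z_1$, $z_3$, $z_2z_3$ belong to $S$, the monomial $z_3z_4$ occurs, and no exponent of $z_4$ is negative. So $Q=\mathbb Z^3\times\mathbb Z_{\ge0}$, and $X_S=(\mathbb C^*)^3\times\mathbb C$ is smooth with coordinates $z_1,\dots,z_4$. At $p^*$ we have $z_1=1$, $z_3=-1$, $z_2z_3=-1$ and $z_3z_4=0$, so $p^*=(1,1,-1,0)$.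

On this chart $Y_w$ is defined by the functions $\Psi_j=\vartheta_jf-w_jf$, where $\vartheta_j=z_j\,\partial/\partial z_j$. We compute their Jacobian at $p^*$ with respect to $\log z_1,\log z_2,\log z_3,z_4$. Degeneracy of $S$ means that $\vartheta_1f=\vartheta_2f=\vartheta_3f=0$ at $p^*$. For $i\le3$ we get $\vartheta_i\Psi_4=z_4\,\partial_4\vartheta_if-w_4\vartheta_if=0$ at $p^*$, so the Jacobian is block triangular. The last diagonal entry is
\[
\partial_4\Psi_4=(1-w_4)\,\partial_4f=(1-w_4)\,z_3(1+z_2+z_2^2)=-3(1-w_4),
\]
which is nonzero for $w_4\ne1$. For $i,j\le3$ we have $\vartheta_i\Psi_j=\vartheta_i\vartheta_jf$ at $p^*$. So the $3\times3$ block is $\sum_a\pm aa^T$, with sign $+$ for $a=(0,0,0)$, $(1,0,0)$, $(0,0,2)$, $(-1,6,2)$ and sign $-$ for $a=(0,j,1)$, $0\le j\le3$: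
\[
\begin{pmatrix}2&-6&-2\\-6&36&12\\-2&12&8\end{pmatrix}-\begin{pmatrix}0&0&0\\0&14&6\\0&6&4\end{pmatrix}=\begin{pmatrix}2&-6&-2\\-6&22&6\\-2&6&4\end{pmatrix}.
\]
Its determinant is $2\cdot52+6\cdot(-12)-2\cdot8=16$. The Jacobian is invertible, so $p^*$ is a reduced point of $Y_w$. With Lemma~\ref{lem:reduced}, the scheme $Y_w$ is finite, reduced and contained in the smooth locus of $X$. B\'ezout's theorem gives $36=\operatorname{mldeg}(\Delta_1)+1$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{AO}
Carlos Am\'endola, Janike Oldekop, \emph{Likelihood Geometry of Reflexive Polytopes}, arXiv:2311.13572 (2023).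

\bibitem{Ful}
Fulton, \emph{Intersection Theory}.

\bibitem{GKZ}
Gelfand, Kapranov, Zelevinsky, \emph{Discriminants, Resultants and Multidimensional Determinants}.

\bibitem{Laz}
Lazarsfeld, \emph{Positivity I}.

\end{thebibliography}
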